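# A compact tree of height $\omega_1\cdot\omega_0$ whose function space is not Plichko

## 1. Trees of height at most $\omega_1+1$

We start with a class of compact spaces for which everything goes well, and prove that it does. First the vocabulary.

**Definition 1 (trees).** A tree is a partially ordered set $(T,\le)$ such that for every $t\in T$ the set $\{s\in T:s<t\}$ is well ordered. The height $\mathrm{ht}(t)=\mathrm{ht}(t,T)$ is the order type of this set, and $\mathrm{ht}(T)=\sup\{\mathrm{ht}(t)+1:t\in T\}$. We write $V_t=\{s\in T:s\ge t\}$ and $T_s$ for the set of those $z\in T$ whose height is $0$ or a successor ordinal. The set of immediate successors of $x$ is denoted $\mathrm{ims}(x)$; clearly $\mathrm{ims}(x)\subset T_s$.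

If $\gamma<\mathrm{ht}(t)$, there is exactly one $s<t$ of height $\gamma$. We call it the predecessor of $t$ of height $\gamma$. Two elements below a common element are always comparable, so for all $z,z'$ the sets $V_z,V_{z'}$ are nested (if $z,z'$ are comparable) or disjoint (if not).

**Definition 2 (coarse wedge topology).** The coarse wedge topology, or path topology, on $T$ has as subbase the sets $V_z$ and $T\setminus V_z$, where $z\in T_s$. So $V_z$ is clopen for $z\in T_s$.

A compact tree will mean a nonempty tree with finitely many minimal elements (for instance a rooted tree) which is a compact Hausdorff space in this topology. Two examples: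

* A root $\emptyset$ with uncountably many immediate successors and nothing else. Every successor $z$ is isolated, since $V_z=\{z\}$. The neighborhoods of $\emptyset$ are the sets with finite complement that contain $\emptyset$. This is the one-point compactification of a discrete set.
* The chain $[0,\omega_1]$. Here $\mathrm{ht}(\alpha)=\alpha$, and the height of the tree is $\omega_1+1$. The subbasic sets are $[z,\omega_1]$ and $[0,z)$ with $z<\omega_1$ zero or a successor. The set $V_{\omega_1}=\{\omega_1\}$ is not open, because every neighborhood of $\omega_1$ contains $[z,\omega_1]$ for some $z<\omega_1$.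

$C(T)$ is the Banach space of real continuous functions on $T$ with the supremum norm. By the Riesz theorem, $C(T)^*$ is the space of regular signed Borel measures on $T$, with $\|\mu\|=|\mu|(T)$. We write $\mu(f)=\int f\,d\mu$, so $\mu(V_z)=\mu(1_{V_z})$ for $z\in T_s$.

**Definition 3 ($\Sigma$-subspaces, Plichko spaces).** Let $X$ be a Banach space. A subspace $S\subset X^*$ is a $\Sigma$-subspace if there is a linearly dense set $M\subset X$ such that
$$S=\{f\in X^*:\{m\in M:f(m)\ne0\}\text{ is countable}\}.$$
The subspace $S$ is norming if $|x|_S=\sup\{|f(x)|:f\in S,\ \|f\|\le1\}$ defines a norm equivalent to the original one. $X$ is Plichko if $X^*$ contains a norming $\Sigma$-subspace.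

For example, let $X=\ell_1(\Gamma)$ with $\Gamma$ uncountable, and let $M$ be the set of unit vectors. Then $X^*=\ell_\infty(\Gamma)$, and $S$ consists of the bounded functions with countable support, a proper subspace. Each $x\in\ell_1(\Gamma)$ has countable support, so its sign function lies in $S$ and gives $|x|_S=\|x\|$. Hence $\ell_1(\Gamma)$ is Plichko.

On a compact tree there is a natural candidate for $M$, namely $\{1_{V_z}:z\in T_s\}$.

**Lemma 4.** Let $T$ be a compact tree. The set $M=\{1_{V_z}:z\in T_s\}$ is linearly dense in $C(T)$. Consequently
$$S_0=\{\mu\in C(T)^*:\mu(V_z)\ne0\text{ for only countably many }z\in T_s\}$$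
is a $\Sigma$-subspace.

*Proof.* We check the hypotheses of the Stone–Weierstrass theorem for the linear span of $M$. Two sets $V_z,V_{z'}$ are nested or disjoint, so a product of two elements of $M$ is in $M\cup\{0\}$, and the span is an algebra. It contains $1=\sum_r1_{V_r}$, a finite sum over the minimal elements $r$. It separates points: if no $z\in T_s$ satisfied $1_{V_z}(x)\ne1_{V_z}(y)$, then every subbasic open set would contain both or neither of $x,y$, and the topology would not be Hausdorff unless $x=y$. So the span is dense. Finally, distinct $z\in T_s$ give distinct sets $V_z$, because $z=\min V_z$. So counting $z$ is the same as counting elements of $M$. $\square$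

We call $S_0$ the natural $\Sigma$-subspace. On $[0,\omega_1]$ it contains $\delta_\alpha$ for every $\alpha<\omega_1$, since only the countably many $z\le\alpha$ count. It does not contain $\delta_{\omega_1}$, since $\delta_{\omega_1}(V_z)=1$ for every $z\in T_s$. This is harmless, by the next lemma.

**Lemma 5.** Let $T$ be a compact tree and let $t\in T$ have limit height.

(i) For every neighborhood $U$ of $t$ there is $y_0<t$ with $\{y:y_0\le y<t\}\subset U$.

(ii) If moreover $\mathrm{cf}(\mathrm{ht}(t))=\omega_1$ and $f\in C(T)$, then there is $y^*<t$ with $f(y)=f(t)$ whenever $y^*\le y<t$.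

*Proof.* (i) It suffices to treat subbasic $U$, since for a finite intersection we take the largest of finitely many $y_0$'s. If $U=V_z\ni t$ with $z\in T_s$, then $z\le t$, and $z\ne t$ since $\mathrm{ht}(t)$ is a limit; take $y_0=z$. If $U=T\setminus V_z\ni t$, then no $y<t$ is in $V_z$, since $z\le y<t$ would give $t\in V_z$; any $y_0<t$ works.

(ii) By (i), for each $k\ge1$ choose $y_k<t$ with $|f(y)-f(t)|<1/k$ for $y_k\le y<t$. The countably many ordinals $\mathrm{ht}(y_k)$ are bounded by some $\gamma<\mathrm{ht}(t)$, because $\mathrm{cf}(\mathrm{ht}(t))=\omega_1$. Let $y^*$ be the predecessor of $t$ of height $\gamma$. Then $y^*\ge y_k$ for all $k$, so $|f(y)-f(t)|<1/k$ for all $k$ when $y^*\le y<t$. $\square$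

**Lemma 6.** Let $T$ be a compact tree.

(i) If $\mathrm{ht}(y)<\omega_1$, then $\delta_y\in S_0$.

(ii) If $t<y$, $\mathrm{ht}(t)=\omega_1 j$ and $\mathrm{ht}(y)<\omega_1(j+1)$ for some $j<\omega$, then $\delta_y-\delta_t\in S_0$.

*Proof.* (i) $\delta_y(V_z)\ne0$ iff $z\le y$, and $y$ has countably many predecessors.

(ii) Since $t<y$, the number $(\delta_y-\delta_t)(V_z)$ is nonzero iff $z\le y$ and $z\not\le t$. As $z$ and $t$ are then comparable, this means $t<z\le y$. Now $\omega_1(j+1)=\omega_1j+\omega_1$, so $\mathrm{ht}(y)=\omega_1j+\gamma$ with $\gamma$ countable, and there are only countably many such $z$. $\square$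

**Proposition 7.** If $T$ is a compact tree with $\mathrm{ht}(T)\le\omega_1+1$, then $|f|_{S_0}=\|f\|$ for all $f\in C(T)$. In particular $C(T)$ is Plichko.

*Proof.* Every point has height at most $\omega_1$. Let $f\in C(T)$ and choose $x$ with $|f(x)|=\|f\|$. If $\mathrm{ht}(x)=\omega_1$, Lemma 5(ii) gives $y<x$ with $f(y)=f(x)$, and we replace $x$ by $y$. So we may assume $\mathrm{ht}(x)<\omega_1$. Then $\delta_x\in S_0$ by Lemma 6(i), $\|\delta_x\|=1$, and $|\delta_x(f)|=\|f\|$. $\square$

## 2. Heights beyond $\omega_1+1$ and the function $p(\eta)$

What changes when the tree is taller? A point $x$ of height $\omega_1+1$ lies in uncountably many of the sets $V_z$, so $\delta_x\notin S_0$. It is also not a limit of the points below it, because $V_x$ is a clopen set that excludes them all. So $f$ may take its large value only on $V_x$, and the argument for Proposition 7 has nothing to say.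

In the paper "On compact trees with the coarse wedge topology" by Jacopo Somaglia (arXiv:1803.11107, 2018) it is shown that $C(T)$ is Plichko whenever $\mathrm{ht}(T)<\omega_1\cdot\omega_0$, where $\omega_1\cdot\omega_0=\sup_{n<\omega}\omega_1\cdot n$. The same paper asks what happens at the first height not covered: if $\mathrm{ht}(T)=\omega_1\cdot\omega_0$, must $C(T)$ be Plichko? The answer is no, and to see why we measure how norming a $\Sigma$-subspace is.

**Definition 8.** Let $S\subset C(T)^*$ be a $\Sigma$-subspace. Always $|f|_S\le\|f\|$. We call $S$ $\lambda$-norming if $\|f\|\le\lambda|f|_S$ for all $f\in C(T)$. Thus $S$ is norming iff it is $\lambda$-norming for some $\lambda<\infty$. Let $p(C(T))\in[1,\infty]$ be the infimum of all $\lambda$ such that $C(T)^*$ contains a $\lambda$-norming $\Sigma$-subspace. So $p(C(T))=\infty$ iff $C(T)$ is not Plichko.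

For instance, Proposition 7 says that $p(C(T))=1$ when $\mathrm{ht}(T)\le\omega_1+1$.

**Theorem 9.** Let $\mathbb T$ consist of $\emptyset$ and of all sequences $x$ whose domain is an ordinal $\ge1$, with $x(0)=n\in\{1,2,\dots\}$, $x(\xi)\in\omega_1$ for $0<\xi<\operatorname{dom}x$, and $\operatorname{dom}x\le\omega_1\cdot n+1$, ordered by extension. Then $\mathbb T$ is a rooted compact Hausdorff tree, $\mathrm{ht}(\mathbb T)=\omega_1\cdot\omega_0$, and $C(\mathbb T)$ is not Plichko.

**Theorem 10.** For an ordinal $\eta\ge1$ let $p(\eta)=\sup\{p(C(T)):T\text{ a compact tree},\ \mathrm{ht}(T)=\eta\}$. Then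

* $p(\eta)=1$ for $\eta\le\omega_1+1$;
* $p(\eta)=2n+1$ for $\omega_1n+2\le\eta\le\omega_1(n+1)+1$, $1\le n<\omega$;
* $p(\eta)=\infty$ for $\eta\ge\omega_1\cdot\omega_0$.

The supremum is attained by a tree in each case, and all finite values are attained by actual norming $\Sigma$-subspaces. In particular, $C(T)$ is Plichko for every compact tree $T$ of height $\eta$ if and only if $\eta<\omega_1\cdot\omega_0$.

## 3. Chain complete trees are compact

To build examples we need a convenient test for compactness. A tree is chain complete if every nonempty chain has a least upper bound.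

**Lemma 11.** A nonempty chain complete tree $T$ with finitely many minimal elements is compact Hausdorff in the coarse wedge topology.

*Proof.* Define $\Phi:T\to\{0,1\}^{T_s}$ by $\Phi(x)(z)=1$ iff $z\le x$. The preimages under $\Phi$ of the subbasic sets of the cube are exactly the sets $V_z$ and $T\setminus V_z$ with $z\in T_s$. So the topology of $T$ is the initial topology of $\Phi$. It suffices to show that $\Phi$ is injective with closed range, for then $T$ is homeomorphic to a closed subset of a compact Hausdorff space.

**Step 1: $\Phi$ is injective.** Let $\Phi(x)=\Phi(y)$. There are three cases.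

If $x,y\in T_s$, then $\Phi(y)(x)=\Phi(x)(x)=1$ gives $x\le y$, and likewise $y\le x$.

Suppose $x\in T_s$ and $y$ has limit height. Again $x\le y$, hence $x<y$. Since $\mathrm{ht}(y)$ is a limit, $y$ has a predecessor $z$ of height $\mathrm{ht}(x)+1$. Then $z\in T_s$ and $z\le y$, but $z\not\le x$ because its height is too large. This contradicts $\Phi(x)=\Phi(y)$. The case with $x,y$ exchanged is the same.

Suppose both heights are limits. The elements of $T_s$ below $x$ are cofinal in $\{z:z<x\}$, so they determine this set as their downward closure; the same holds for $y$. Hence $x,y$ have the same set $C\ne\emptyset$ of strict predecessors. Let $u=\sup C$. Then $u\le x$ and $u\le y$. Since $C$ has no maximum, $u\notin C$, so neither $u<x$ nor $u<y$. Thus $x=u=y$.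

**Step 2: the range is closed.** Let $\varphi\in\overline{\Phi(T)}$. On any finite set of coordinates $\varphi$ agrees with some $\Phi(x)$. Put $C=\{z\in T_s:\varphi(z)=1\}$.

$C$ is a chain: given $z,z'\in C$, some $x$ satisfies $z,z'\le x$, so $z,z'$ are comparable. $C$ is downward closed in $T_s$: if $z'\le z\in C$ and $z'\in T_s$, take $x$ with $\Phi(x)$ agreeing with $\varphi$ at $z,z'$; then $z'\le z\le x$, so $\varphi(z')=1$. $C$ is nonempty: take $x$ with $\Phi(x)$ agreeing with $\varphi$ at the finitely many minimal elements; $x$ lies above one of them.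

Let $x=\sup C$. We claim $\Phi(x)=\varphi$. If $z\in C$, then $z\le x$. Conversely let $z\in T_s$, $z\le x$, and suppose $z\notin C$. The elements of $C$ are comparable with $z$, as all lie below $x$. None of them is $\ge z$, because $C$ is downward closed in $T_s$. So all are $<z$. As $C\ne\emptyset$, $z$ is not minimal, so its height is a successor and it has an immediate predecessor $z^-$, which is an upper bound of $C$. Hence $x\le z^-<z\le x$, a contradiction. $\square$

Two families will be used. In both, chain completeness is seen directly.

*The trees $F_n$, $n\ge1$.* Let $F_n$ be the set of all sequences in $\omega_1$ whose length is an ordinal $\le\omega_1n+1$, ordered by extension. The strict predecessors of $x$ are its proper restrictions, so $\mathrm{ht}(x)$ is the length of $x$, and $\mathrm{ht}(F_n)=\omega_1n+2$. The union of a chain is its least upper bound.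

*The trees $D_\eta$, $\eta\ge2$.* Let $D_\eta=\{\emptyset\}\cup\{(\zeta,\xi):1\le\xi\le\zeta<\eta\}$ with least element $\emptyset$ and $(\zeta,\xi)\le(\zeta',\xi')$ iff $\zeta=\zeta'$ and $\xi\le\xi'$. This is a bundle of disjoint branches, one of each length, over a common root. The strict predecessors of $(\zeta,\xi)$ are $\emptyset$ and the $(\zeta,\xi')$ with $1\le\xi'<\xi$, so $\mathrm{ht}(\zeta,\xi)=\xi$. A chain with a nonroot element lies in one branch together with $\emptyset$, and its supremum is found by taking the supremum of the second coordinates. Finally $\mathrm{ht}(D_\eta)=\sup_{1\le\zeta<\eta}(\zeta+1)=\eta$.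

## 4. The chain $[0,\omega_1+1]$: a loss of 3, and a repair

The simplest tree not covered by Proposition 7 is the chain $K=[0,\omega_1+1]$, of height $\omega_1+2$. It is compact by Lemma 11.

**The natural $\Sigma$-subspace loses a factor 3.** Let $\mu\in S_0$. We have $V_{\omega_1}=\{\omega_1,\omega_1+1\}=\bigcap V_z$ over successors $z<\omega_1$. For all but countably many of these $z$ we have $\mu(V_z)=0$. Choose successors $z_1<z_2<\cdots$ with $\mu(V_{z_i})=0$, and let $\gamma=\sup_iz_i<\omega_1$. By countable additivity $\mu(V_\gamma)=0$. Such $\gamma$ exist above any countable ordinal, so $\mu([\gamma,\gamma'))=0$ for unboundedly many $\gamma<\gamma'$, but this alone does not reach $V_{\omega_1}$; here regularity enters. Given $\varepsilon>0$, choose an open $U\supset V_{\omega_1}$ with $|\mu|(U\setminus V_{\omega_1})<\varepsilon$. The compact sets $V_z\setminus U$ decrease and have empty intersection, so $V_z\subset U$ for all large $z<\omega_1$. Taking such a $z$ with $\mu(V_z)=0$ we get $|\mu(V_{\omega_1})|\le|\mu|(V_z\setminus V_{\omega_1})<\varepsilon$. Hence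
$$\mu(V_{\omega_1})=0\qquad\text{for all }\mu\in S_0. \tag{1}$$
Now take $f=1+2\cdot1_{V_{\omega_1+1}}$, which is continuous with $\|f\|=3$. Put $a=\mu(V_{\omega_1+1})$. By (1), the disjoint sets $[0,\omega_1)$, $\{\omega_1\}$, $\{\omega_1+1\}$ have measures $\mu(K)$, $-a$, $a$. So $\|\mu\|\ge|\mu(K)|+2|a|\ge|\mu(K)+2a|=|\mu(f)|$. Hence $|f|_{S_0}\le1$, and $S_0$ is not $\lambda$-norming for any $\lambda<3$.

**Another $M$ loses nothing.** Let $M'$ consist of $1_K$, $1_{\{\omega_1+1\}}$ and of the functions $1_{[z,\omega_1]}$, $z<\omega_1$ a successor. These are indicators of clopen sets, as $[z,\omega_1]=V_z\setminus V_{\omega_1+1}$. Since $1_{V_z}=1_{[z,\omega_1]}+1_{\{\omega_1+1\}}$, the set $M'$ is linearly dense by Lemma 4. Let $S'$ be its $\Sigma$-subspace. If $x<\omega_1$, then $\delta_x$ is nonzero only on $1_K$ and on countably many $1_{[z,\omega_1]}$. If $x=\omega_1+1$, it is nonzero on two elements of $M'$. So $\delta_x\in S'$ for every $x\ne\omega_1$. These points are dense by Lemma 5(i), so $|f|_{S'}=\|f\|$ for all $f$.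

So the chain teaches two things. The constant 3 comes from (1) and from one more clopen set above $\omega_1$. And (1) is a property of the chosen $M$: it fails for $S'$, because $\delta_{\omega_1+1}\in S'$. Any negative answer must deal with all linearly dense sets $M$ at once.

## 5. A telescoping measure for heights below $\omega_1\cdot\omega_0$

Before looking for a bad tree, we see how much the natural $S_0$ can lose. This gives the upper bounds in Theorem 10, and reproves the theorem for $\mathrm{ht}(T)<\omega_1\cdot\omega_0$ quoted in Section 2. On the chain $K$ we have $\delta_{\omega_1+1}\notin S_0$, but for $y<\omega_1$ the measure $\delta_{\omega_1+1}-\delta_{\omega_1}+\delta_y$ is in $S_0$. If $f(y)=f(\omega_1)$, it evaluates $f$ at $\omega_1+1$, at the price of norm 3. In general there is one such correction for each multiple of $\omega_1$ below the point.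

**Proposition 12.** Let $n\ge0$ and let $T$ be a compact tree with $\mathrm{ht}(T)\le\omega_1(n+1)+1$. Then $C(T)^*$ contains a $(2n+1)$-norming $\Sigma$-subspace, namely $S_0$.

*Proof.* Recall that $\omega_1k$ has cofinality $\omega_1$ for $1\le k<\omega$, since $\omega_1k=\omega_1(k-1)+\omega_1$. Let $f\in C(T)$ and $|f(x)|=\|f\|$. All heights are at most $\omega_1(n+1)$.

**Step 1: move $x$ off the multiples of $\omega_1$.** If $\mathrm{ht}(x)=\omega_1k$ with $k\ge1$, then $k\le n+1$, and Lemma 5(ii) lets us replace $x$ by some $y<x$ with $f(y)=f(x)$ and $\omega_1(k-1)<\mathrm{ht}(y)<\omega_1k$. So we may assume that for some $0\le k\le n$ either $k=0$ and $\mathrm{ht}(x)<\omega_1$, or $k\ge1$ and $\omega_1k<\mathrm{ht}(x)<\omega_1(k+1)$.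

**Step 2: define a measure that evaluates $f$ at $x$.** For $1\le j\le k$ let $t_j<x$ be the predecessor of height $\omega_1j$. By Lemma 5(ii) choose $y_j<t_j$ with $f(y_j)=f(t_j)$, and with $y_j>t_{j-1}$ if $j\ge2$. Put
$$\mu=\delta_x+\sum_{j=1}^k(\delta_{y_j}-\delta_{t_j}). \tag{2}$$
Then $\mu(f)=f(x)$ and $\|\mu\|\le2k+1\le2n+1$.

**Step 3: check that $\mu\in S_0$.** If $k=0$, then $\mu=\delta_x\in S_0$ by Lemma 6(i). If $k\ge1$, regroup (2) as
$$\mu=\delta_{y_1}+\sum_{j=1}^{k-1}(\delta_{y_{j+1}}-\delta_{t_j})+(\delta_x-\delta_{t_k}).$$
Here $\mathrm{ht}(y_1)<\mathrm{ht}(t_1)=\omega_1$, so $\delta_{y_1}\in S_0$. Also $t_j<y_{j+1}$ and $\mathrm{ht}(y_{j+1})<\omega_1(j+1)$, so $\delta_{y_{j+1}}-\delta_{t_j}\in S_0$ by Lemma 6(ii). The last term is in $S_0$ by the same lemma. As $S_0$ is a linear space, $\mu\in S_0$.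

Hence $\|f\|=|\mu(f)|\le(2n+1)|f|_{S_0}$. $\square$

At height $\omega_1\cdot\omega_0$ all values of $k$ occur, and the bound $2k+1$ is no longer uniform. This does not settle anything yet, since Section 4 shows that a better $M$ may help.

## 6. Cutting at multiples of $\omega_1$

The sensible thing to try at height $\omega_1\cdot\omega_0$ is the repair from Section 4: cut each $V_z$ at the next multiple of $\omega_1$. On a bundle of branches this works.

**Proposition 13.** For $\eta=\omega_1\cdot\omega_0$ the tree $D_\eta$ is compact of height $\omega_1\cdot\omega_0$, and $C(D_\eta)$ is Plichko. In fact $C(D_\eta)^*$ contains a $1$-norming $\Sigma$-subspace.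

*Proof.* Compactness and height were checked in Section 3. Write $T=D_\eta$. If $\xi\le\zeta$ is a successor ordinal, there is exactly one $j<\omega$ with $\omega_1j<\xi<\omega_1(j+1)$. Put
$$A(\zeta,\xi)=\{(\zeta,\xi'):\xi\le\xi'\le\min(\zeta,\omega_1(j+1))\}.$$
This set is clopen: it is $V_{(\zeta,\xi)}$ if $\zeta\le\omega_1(j+1)$, and $V_{(\zeta,\xi)}\setminus V_{(\zeta,\omega_1(j+1)+1)}$ otherwise. Let $M$ consist of $1_T$ and of all $1_{A(\zeta,\xi)}$.

**Step 1: $M$ is linearly dense.** We have $T_s=\{\emptyset\}\cup\{(\zeta,\xi):\xi\text{ a successor}\}$ and $1_{V_\emptyset}=1_T$. For a successor $\xi$ with $\omega_1j<\xi<\omega_1(j+1)$, the set $V_{(\zeta,\xi)}$ is the disjoint union of $A(\zeta,\xi)$ and of those $A(\zeta,\omega_1i+1)$ with $i\ge j+1$ for which $\omega_1i+1\le\zeta$. As $\zeta<\omega_1\cdot\omega_0$, there are finitely many such $i$. So every $1_{V_z}$, $z\in T_s$, is in the span of $M$, and Lemma 4 applies.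

**Step 2: many point masses are in the $\Sigma$-subspace $S$ of $M$.** The measure $\delta_\emptyset$ is nonzero only on $1_T$. Let $x=(\zeta,\xi')$ with $\xi'$ not of the form $\omega_1j$, $j\ge1$, and let $i$ be such that $\omega_1i<\xi'<\omega_1(i+1)$. If $x\in A(\zeta_1,\xi)$ with $\omega_1j<\xi<\omega_1(j+1)$, then $\zeta_1=\zeta$ and $\xi\le\xi'\le\omega_1(j+1)$. For $j<i$ this fails, since $\omega_1(j+1)\le\omega_1i<\xi'$. For $j>i$ it fails, since $\xi>\omega_1j\ge\omega_1(i+1)>\xi'$. So $j=i$ and $\omega_1i<\xi\le\xi'$, which leaves countably many $\xi$. Hence $\delta_x\in S$.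

**Step 3: these points suffice.** The remaining points have height $\omega_1j$ with $j\ge1$, and by Lemma 5(i) they are limits of points from Step 2. So the points from Step 2 are dense, and $|f|_S=\|f\|$ for all $f\in C(T)$. $\square$

So some trees of height exactly $\omega_1\cdot\omega_0$ have Plichko $C(T)$. Now try the same recipe on a tree with heavy branching, say $F_1$. For $z\in F_1$ of countable height, zero or a successor, cutting $V_z$ above height $\omega_1$ gives
$$A=\{x\ge z:\mathrm{ht}(x)\le\omega_1\}.$$
This set is not open, so $1_A$ is not continuous. Indeed $z\in A$, and a basic neighborhood of $z$ is a finite intersection of sets $V_a$ with $a\le z$ and $T\setminus V_b$ with $b\not\le z$, where $a,b\in T_s$. Let $c\in\mathrm{ims}(z)$. Then $V_c\subset V_a$ for each $a$. If $V_c$ meets $V_b$, then $b,c$ are comparable. Here $b<c$ is impossible, since it would mean $b\le z$; so $b\ge c$. Each $b$ lies above at most one $c\in\mathrm{ims}(z)$. As $\mathrm{ims}(z)$ is uncountable and there are finitely many $b$'s, some $V_c$ lies in the neighborhood. But $V_c$ contains points of height $\omega_1+1$, which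 are not in $A$.

On a branch we had to remove one clopen set to make the cut; here we would have to remove infinitely many, and the result is not clopen. This shows only that one recipe fails. The point to keep is the cause, namely that nodes have uncountably many immediate successors, and we now use it against an arbitrary $M$.

## 7. A branch on which every $\Sigma$-subspace satisfies (1)

Equation (1) held because the sets $V_z$ shrink to $V_{\omega_1}$ in $\omega_1$ steps, and each $\mu\in S_0$ vanishes on most of them. For an arbitrary $M$, we would have the same if the functions $1_{V_{x_{\alpha+1}}}$ along some path $(x_\alpha)_{\alpha<\omega_1}$ were in the closed spans of pairwise disjoint countable pieces $M_\alpha\subset M$. A measure in $S$ is nonzero on countably many elements of $M$ only, so it can see only countably many of the pieces.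

On a single branch there is no freedom to arrange this. With uncountable branching there is: a countable part of $M$ can matter for only countably many of the immediate successors of a node, so we can always step to a successor for which it does not matter.

**Lemma 14.** Let $T$ be a chain complete tree with finitely many minimal elements, and let $w\in T$ be such that every $x\ge w$ with $\mathrm{ht}(x)<\mathrm{ht}(w)+\omega_1$ has uncountably many immediate successors. Let $S$ be any $\Sigma$-subspace of $C(T)^*$. Then there is $t>w$ with $\mathrm{ht}(t)=\mathrm{ht}(w)+\omega_1$ and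
$$\mu(V_t)=0\qquad\text{for all }\mu\in S. \tag{3}$$

*Proof.* $T$ is compact Hausdorff by Lemma 11. Let $X=C(T)$ and let $M\subset X$ be a linearly dense set defining $S$.

**Step 1: removing a countable part of $M$ costs only countably many successors.** We claim: if $N\subset M$ is countable and $x\in T$, then $1_{V_z}\in\overline{\operatorname{span}}(M\setminus N)$ for all but countably many $z\in\mathrm{ims}(x)$.

Let $Z=\overline{\operatorname{span}}(M\setminus N)$ and let $Q:X\to X/Z$ be the quotient map, so $\|Q\|\le1$. The image $Q(M)$ is linearly dense in $X/Z$, and $Q(M)\subset Q(N)\cup\{0\}$ is countable. So $X/Z$ is separable. Choosing, by the Hahn–Banach theorem, a norming functional for each member of a countable dense set, we get a countable set $\Psi\subset(X/Z)^*$ that separates the points of $X/Z$.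

The sets $V_z$, $z\in\mathrm{ims}(x)$, are pairwise disjoint, because distinct immediate successors of $x$ are incomparable. So $\left\|\sum_{i}\varepsilon_i1_{V_{z_i}}\right\|\le1$ for distinct $z_1,\dots,z_k\in\mathrm{ims}(x)$ and signs $\varepsilon_i=\pm1$. Apply $\psi\circ Q$ with $\psi\in\Psi$ and choose the signs so that all terms are nonnegative. This gives $\sum_i|\psi(Q1_{V_{z_i}})|\le\|\psi\|$. As this holds for all finite families,
$$\sum_{z\in\mathrm{ims}(x)}|\psi(Q1_{V_z})|\le\|\psi\|,$$
and only countably many terms are nonzero. Since $\Psi$ is countable, for all but countably many $z$ we have $\psi(Q1_{V_z})=0$ for every $\psi\in\Psi$. For these $z$, $Q1_{V_z}=0$, that is, $1_{V_z}\in Z$.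

**Step 2: build the path.** By recursion on $\alpha<\omega_1$ we construct $x_\alpha\ge w$ with $\mathrm{ht}(x_\alpha)=\mathrm{ht}(w)+\alpha$ and countable sets $M_\alpha\subset M$. Put $x_0=w$.

Given $x_\alpha$ and $M_\beta$ for $\beta<\alpha$, let $N=\bigcup_{\beta<\alpha}M_\beta$, which is countable. The set $\mathrm{ims}(x_\alpha)$ is uncountable, since $\mathrm{ht}(x_\alpha)<\mathrm{ht}(w)+\omega_1$. By Step 1 there is $x_{\alpha+1}\in\mathrm{ims}(x_\alpha)$ with $1_{V_{x_{\alpha+1}}}\in\overline{\operatorname{span}}(M\setminus N)$. This function is a limit of a sequence of finite linear combinations of elements of $M\setminus N$. Collecting the elements used, we get a countable $M_\alpha\subset M\setminus N$ with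
$$1_{V_{x_{\alpha+1}}}\in\overline{\operatorname{span}}\,M_\alpha. \tag{4}$$
For limit $\lambda<\omega_1$ let $x_\lambda=\sup_{\alpha<\lambda}x_\alpha$. Finally let $t=x_{\omega_1}=\sup_{\alpha<\omega_1}x_\alpha$. By construction the sets $M_\alpha$ are pairwise disjoint.

**Step 3: check the heights at limits.** At successor steps the height grows by one. Let $\lambda\le\omega_1$ be a limit. If $y<x_\lambda$, then $y$ is not an upper bound of $\{x_\alpha:\alpha<\lambda\}$, so $x_\alpha\not\le y$ for some $\alpha<\lambda$. As $y$ and $x_\alpha$ both lie below $x_\lambda$, they are comparable, and $y<x_\alpha$. Conversely $y<x_\alpha$ implies $y<x_\lambda$. Hence $\{y:y<x_\lambda\}=\bigcup_{\alpha<\lambda}\{y:y<x_\alpha\}$, an increasing union of initial segments of order types $\mathrm{ht}(w)+\alpha$. Its order type is $\mathrm{ht}(w)+\lambda$. In particular $\mathrm{ht}(t)=\mathrm{ht}(w)+\omega_1$ and $t>w$.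

**Step 4: every $\mu\in S$ vanishes on most sets of the path.** Let $\mu\in S$. The set $\{m\in M:\mu(m)\ne0\}$ is countable, so it meets only countably many of the pairwise disjoint sets $M_\alpha$. For every other $\alpha$, $\mu$ vanishes on $M_\alpha$, and by (4) $\mu(V_{x_{\alpha+1}})=0$.

**Step 5: pass to the limit.** By the definition of the supremum, $V_t=\bigcap_{\alpha<\omega_1}V_{x_{\alpha+1}}$, a decreasing intersection of compact sets. In particular $V_t$ is closed. Let $\varepsilon>0$ and, by regularity, choose an open $U\supset V_t$ with $|\mu|(U\setminus V_t)<\varepsilon$. The compact sets $V_{x_{\alpha+1}}\setminus U$ decrease and have empty intersection, so one of them, and hence all later ones, are empty. Thus $|\mu|(V_{x_{\alpha+1}}\setminus V_t)<\varepsilon$ for all large $\alpha<\omega_1$. By Step 4 we can take such an $\alpha$ with $\mu(V_{x_{\alpha+1}})=0$, and then $|\mu(V_t)|<\varepsilon$. As $\varepsilon$ was arbitrary, (3) follows. $\square$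

## 8. Stacking $n$ such branches gives the constant $2n+1$

Equation (3) plays the role of (1). We now repeat the computation with $f=1+2\cdot1_{V_{\omega_1+1}}$ from Section 4, with $n$ levels instead of one.

**Proposition 15.** Let $n\ge1$, let $T$ be a chain complete tree with finitely many minimal elements, and let $w\in T$ be such that every $x\ge w$ with $\mathrm{ht}(x)<\mathrm{ht}(w)+\omega_1n$ has uncountably many immediate successors, and every $x\ge w$ with $\mathrm{ht}(x)=\mathrm{ht}(w)+\omega_1n$ has at least one. Then for every $\Sigma$-subspace $S$ of $C(T)^*$ there is $f\in C(T)$ with $\|f\|=2n+1$ and $|f|_S\le1$. Hence $p(C(T))\ge2n+1$.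

*Proof.* Let $S$ be a $\Sigma$-subspace.

**Step 1: choose the nodes.** Apply Lemma 14 to $w$ to get $t_1$, and pick $s_1\in\mathrm{ims}(t_1)$. Apply Lemma 14 to $s_1$ to get $t_2$, pick $s_2\in\mathrm{ims}(t_2)$, and so on up to $t_n,s_n$. To see that this is possible, note that $\mathrm{ht}(t_1)=\mathrm{ht}(w)+\omega_1$, and since $1+\omega_1=\omega_1$,
$$\mathrm{ht}(t_{k+1})=\mathrm{ht}(s_k)+\omega_1=\mathrm{ht}(t_k)+1+\omega_1=\mathrm{ht}(w)+\omega_1(k+1).$$
So for $k<n$ every $x\ge s_k$ with $\mathrm{ht}(x)<\mathrm{ht}(s_k)+\omega_1=\mathrm{ht}(w)+\omega_1(k+1)$ has uncountably many immediate successors, and Lemma 14 applies to $s_k$. Also $\mathrm{ims}(t_k)\ne\emptyset$ for $k\le n$, by the first hypothesis if $k<n$ and by the second if $k=n$. We obtain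
$$t_1<s_1<t_2<s_2<\dots<t_n<s_n,\qquad s_k\in T_s,\qquad \mu(V_{t_k})=0\ \text{ for all }\mu\in S,\ k\le n. \tag{5}$$

**Step 2: define the test function.** Put
$$f=1+2\sum_{k=1}^n1_{V_{s_k}}.$$
It is continuous because $s_k\in T_s$. The sets $V_{s_k}$ decrease with $k$, so $\|f\|=f(s_n)=2n+1$.

**Step 3: estimate $\mu(f)$ for $\mu\in S$.** Put $V_{t_{n+1}}:=\emptyset$. The sets
$$T\setminus V_{t_1},\qquad V_{t_k}\setminus V_{s_k},\qquad V_{s_k}\setminus V_{t_{k+1}}\qquad(1\le k\le n)$$
are pairwise disjoint Borel sets. By (5) their $\mu$-measures are $\mu(T)$, $-\mu(V_{s_k})$ and $\mu(V_{s_k})$ respectively. Hence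
$$\|\mu\|\ \ge\ |\mu(T)|+2\sum_{k=1}^n|\mu(V_{s_k})|\ \ge\ \Bigl|\mu(T)+2\sum_{k=1}^n\mu(V_{s_k})\Bigr|=|\mu(f)|.$$
Thus $|\mu(f)|\le1$ when $\|\mu\|\le1$, that is, $|f|_S\le1$. If $S$ is $\lambda$-norming, then $2n+1=\|f\|\le\lambda|f|_S\le\lambda$. As $S$ was arbitrary, $p(C(T))\ge2n+1$. $\square$

The same value $2n+1$ appeared in Proposition 12. The measure (2) uses $\delta_{y_j}-\delta_{t_j}$ at each multiple of $\omega_1$ below $x$, and the estimate here uses the pair $\pm\mu(V_{s_k})$ at each level.

## 9. The tree $\mathbb T$ of height $\omega_1\cdot\omega_0$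

All that is left for the negative answer is a tree that contains, for each $n$, a node $w$ as in Proposition 15, while its height stays at $\omega_1\cdot\omega_0$. The tree $\mathbb T$ does this by letting the first entry $n$ of a sequence announce how long the sequence may get.

*Proof of Theorem 9.*

**Step 1: $\mathbb T$ is a rooted tree of the right height.** The strict predecessors of $x\in\mathbb T$ are its proper restrictions, one for each ordinal $\xi<\operatorname{dom}x$. So $\mathbb T$ is a tree with root $\emptyset$ and $\mathrm{ht}(x)=\operatorname{dom}x$. The sequences with first entry $n$ attain exactly the heights in $[1,\omega_1n+1]$. Thus $\mathrm{ht}(\mathbb T)=\sup_n(\omega_1n+2)=\omega_1\cdot\omega_0$.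

**Step 2: $\mathbb T$ is compact Hausdorff.** The chain $\{\emptyset\}$ has supremum $\emptyset$. In any other nonempty chain, all nonempty sequences have the same first entry $n$. The union of the chain is then a sequence with first entry $n$ and domain at most $\omega_1n+1$. It lies in $\mathbb T$ and is the least upper bound. So $\mathbb T$ is chain complete, and Lemma 11 applies.

**Step 3: no $\Sigma$-subspace is norming.** Fix $n\ge1$ and let $w=\langle n\rangle$. Then $\mathrm{ht}(w)=1$ and $\mathrm{ht}(w)+\omega_1n=1+\omega_1n=\omega_1n$. Every $x\ge w$ with $\operatorname{dom}x\le\omega_1n$ can be extended by one entry, with $\omega_1$ choices, since the new domain is at most $\omega_1n+1$. So $x$ has $\omega_1$ immediate successors, and both hypotheses of Proposition 15 hold. We get $p(C(\mathbb T))\ge2n+1$. As $n$ is arbitrary, $p(C(\mathbb T))=\infty$, i.e. no $\Sigma$-subspace of $C(\mathbb T)^*$ is norming, and $C(\mathbb T)$ is not Plichko. $\square$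

Together with Proposition 13, both cases occur at height $\omega_1\cdot\omega_0$.

## 10. The value of $p(\eta)$ at every height

The upper bounds in Theorem 10 are in Proposition 12. For the lower bounds we need, at each height $\eta$, a compact tree of exactly that height to which Proposition 15 applies. We take a tree with the required branching and attach $D_\eta$ to adjust the height.

*Gluing.* Let $T$ be the union of two rooted chain complete trees with roots identified and with nonroot elements of different parts incomparable. A chain lies in one of the parts, and its supremum there is its supremum in $T$. So $T$ is rooted and chain complete, hence compact Hausdorff by Lemma 11. Heights of elements do not change, so $\mathrm{ht}(T)$ is the maximum of the two heights. If $w$ is a nonroot element, then $V_w$ and the sets $\mathrm{ims}(x)$, $x\ge w$, are the same in $T$ as in the part that contains $w$.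

*Proof of Theorem 10.*

**Step 1: $1\le\eta\le\omega_1+1$.** Always $p(C(T))\ge1$, since $|f|_S\le\|f\|$. By Proposition 12 with $n=0$, every compact tree of height $\eta$ has a $1$-norming $\Sigma$-subspace. So $p(C(T))=1$ for each of them. Such trees exist: one point for $\eta=1$, and $D_\eta$ for $\eta\ge2$. Hence $p(\eta)=1$, attained by a tree.

**Step 2: $\omega_1n+2\le\eta\le\omega_1(n+1)+1$ with $1\le n<\omega$.** By Proposition 12, every compact tree $T'$ of height $\eta$ has a $(2n+1)$-norming $\Sigma$-subspace, so $p(C(T'))\le2n+1$. For the lower bound let $T$ be the union of $F_n$ and $D_\eta$ with roots identified. Its height is $\max(\omega_1n+2,\eta)=\eta$. Let $w=\langle0\rangle\in F_n$. Then $V_w\subset F_n$ and $\mathrm{ht}(w)+\omega_1n=1+\omega_1n=\omega_1n$. Every $x\ge w$ of height at most $\omega_1n$ is a sequence of length at most $\omega_1n$, so it has $\omega_1$ immediate successors. Proposition 15 gives $p(C(T))\ge2n+1$. Hence $p(C(T))=2n+1=p(\eta)$, and this value is attained by a $(2n+1)$-norming $\Sigma$-subspace.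

**Step 3: $\eta\ge\omega_1\cdot\omega_0$.** Let $T$ be the union of $\mathbb T$ and $D_\eta$ with roots identified. Its height is $\max(\omega_1\cdot\omega_0,\eta)=\eta$. By the computation in Step 3 of the proof of Theorem 9, Proposition 15 applies to $w=\langle n\rangle$ in $T$ for every $n\ge1$. So $p(C(T))=\infty$, that is, $C(T)$ is not Plichko, and $p(\eta)=\infty$ is attained.

**Step 4: the equivalence.** If $1\le\eta<\omega_1\cdot\omega_0$, then $\eta\le\omega_1(n+1)+1$ for some $n<\omega$, and by Proposition 12 $C(T)$ is Plichko for every compact tree $T$ of height $\eta$. If $\eta\ge\omega_1\cdot\omega_0$, Step 3 gives a compact tree of height $\eta$ for which it is not. $\square$
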